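\title{The $1/e^{2}$ covering theorem for univalent log-harmonic mappings}

\begin{abstract}
We prove that every normalized univalent log-harmonic mapping $f=zh\overline{g}$ of the unit disk covers the disk $\{|w|<e^{-2}\}$, as conjectured by Liu and Ponnusamy. The proof looks only at $|f|$ and compares Harnack's inequality with a topological bound on the minimum modulus. It also gives a sharp growth estimate, and the sharp radius $e^{-2(1+2\operatorname{Re}\beta)}$ for mappings of the form $z|z|^{2\beta}h\overline{g}$. The constant $e^{-2}$ is attained exactly by the rotations of one explicit slit mapping.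
\end{abstract}

\section{The problem and the results}

Let $\mathbb{D}=\{z\in\mathbb{C}:|z|<1\}$ and let $\mathcal{B}$ be the set of analytic functions $\mu$ on $\mathbb{D}$ with $|\mu(z)|<1$ for all $z\in\mathbb{D}$. A \emph{log-harmonic mapping} on $\mathbb{D}$ is a solution $f$ of the nonlinear elliptic equation
\begin{equation}\label{eq:lh}
\overline{f_{\bar z}(z)}=\mu(z)\,\frac{\overline{f(z)}}{f(z)}\,f_z(z)
\end{equation}
for some $\mu\in\mathcal{B}$, the \emph{second complex dilatation} of $f$. The class $\mathcal{S}_{Lh}$ consists of the univalent (that is, injective) log-harmonic mappings of the form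
\[
f(z)=z\,h(z)\,\overline{g(z)},\qquad h(z)=\exp\Big(\sum_{n\ge1}a_nz^n\Big),\qquad g(z)=\exp\Big(\sum_{n\ge1}b_nz^n\Big),
\]
with $h,g$ analytic on $\mathbb{D}$. Equivalently, $h$ and $g$ are analytic and zero-free with $h(0)=g(0)=1$. Such an $f$ vanishes only at $0$, and \eqref{eq:lh} is read on $\mathbb{D}\setminus\{0\}$. There a local branch $F=\log f=\log z+\log h+\overline{\log g}$ is harmonic, and \eqref{eq:lh} divided by $\overline{f}$ says $\overline{F_{\bar z}}=\mu F_z$. So $f$ is locally the exponential of a harmonic map whose Jacobian $|F_z|^2(1-|\mu|^2)$ is nonnegative.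

How large a disk about the origin must $f(\mathbb{D})$ contain? The choice $g\equiv1$, $\mu\equiv0$ gives the analytic univalent functions with $f(0)=0$ and $f'(0)=1$. For these the Koebe one-quarter theorem gives the radius $1/4$, and the Koebe function $z/(1-z)^2$ omits $-1/4$. So the answer for $\mathcal{S}_{Lh}$ is at most $1/4$. In the other direction, a theorem of Abdulhadi says that $f(\mathbb{D})\supset\{|w|<1/16\}$ for every $f\in\mathcal{S}_{Lh}$. Liu and Ponnusamy \cite{LP} conjectured that the radius $1/16$ can be replaced by $1/e^{2}$, which lies strictly between the two bounds because $4<e^2<16$. We prove this conjecture and determine all extremal mappings.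

Put $d(f)=\operatorname{dist}(0,\partial f(\mathbb{D}))$, with $d(f)=\infty$ if the boundary is empty.

\begin{theorem}[Covering and growth]\label{thm:cover}
Let $f\in\mathcal{S}_{Lh}$ and $d=d(f)$. Then $e^{-2}\le d\le1$, and $f(\mathbb{D})\supset\{|w|<e^{-2}\}$. Moreover,
\begin{equation}\label{eq:growth}
|f(z)|\ \ge\ |z|\,d^{\,2|z|/(1+|z|)}\ \ge\ |z|\exp\Big(\frac{-4|z|}{1+|z|}\Big)\qquad(z\in\mathbb{D}),
\end{equation}
and $f(\{|z|<r\})\supset\{|w|<re^{-4r/(1+r)}\}$ for $0<r<1$.
\end{theorem}

\begin{theorem}[The extremal mappings]\label{thm:ext}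
Let
\[
f_0(z)=z\,\frac{1-\bar z}{1-z}\exp\Big(\operatorname{Re}\frac{4z}{1-z}\Big)=z\,h_0\,\overline{g_0},\qquad h_0=\frac{e^{2z/(1-z)}}{1-z},\qquad g_0=(1-z)\,e^{2z/(1-z)}.
\]
\begin{itemize}
\item[(a)] $f_0\in\mathcal{S}_{Lh}$ and $f_0(\mathbb{D})=\mathbb{C}\setminus(-\infty,-e^{-2}]$.
\item[(b)] If $f\in\mathcal{S}_{Lh}$ and $d(f)=e^{-2}$, or if the first and last members of \eqref{eq:growth} are equal at some $z\ne0$, then $f(z)=e^{i\alpha}f_0(e^{-i\alpha}z)$ for some $\alpha\in\mathbb{R}$.
\end{itemize}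
\end{theorem}

The covering argument also applies when $f$ vanishes at the origin like $z|z|^{2\beta}$, where $|z|^{2\beta}=\exp(2\beta\log|z|)$.

\begin{theorem}[General exponent]\label{thm:beta}
Let $\operatorname{Re}\beta>-\frac12$ and $b=1+2\operatorname{Re}\beta$. Let $f(z)=z|z|^{2\beta}h(z)\overline{g(z)}$, with $f(0)=0$, be injective on $\mathbb{D}$, where $h,g$ are analytic and zero-free and $h(0)=g(0)=1$. Then $f(\mathbb{D})\supset\{|w|<e^{-2b}\}$. The radius $e^{-2b}$ is best possible for univalent log-harmonic mappings of this form.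
\end{theorem}

Section~\ref{sec:f0} explains where $f_0$ and the value $e^{-2}$ come from and proves Theorem~\ref{thm:ext}(a). Section~\ref{sec:cover} proves Theorem~\ref{thm:cover} and the covering statement of Theorem~\ref{thm:beta}. Section~\ref{sec:unique} proves Theorem~\ref{thm:ext}(b), and Section~\ref{sec:beta} the sharpness statement of Theorem~\ref{thm:beta}.

\section{Standard facts}\label{sec:facts}

We write $dm$ for area measure on $\mathbb{C}$.
\begin{itemize}
\item[(F1)] \emph{Invariance of domain.} A continuous injective map $f:\mathbb{D}\to\mathbb{C}$ sends open sets to open sets. Hence it is a homeomorphism onto the open set $f(\mathbb{D})$.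
\item[(F2)] \emph{Minimum principle.} If $v$ is harmonic in $\mathbb{D}$ and $v\ge M$ on some annulus $r_0<|z|<1$, then $v\ge M$ in $\mathbb{D}$.
\item[(F3)] \emph{Herglotz representation.} If $Q\ge0$ is harmonic in $\mathbb{D}$, there is a probability measure $\nu$ on $\partial\mathbb{D}$ with $Q(z)=Q(0)\int\frac{1-|z|^2}{|\xi-z|^2}\,d\nu(\xi)$. If $T$ is analytic in $\mathbb{D}$ with $\operatorname{Re}T>0$ and $T(0)=1$, there is a probability measure $\sigma$ on $\partial\mathbb{D}$ with $T(z)=\int\frac{\xi+z}{\xi-z}\,d\sigma(\xi)$. The kernels are related by $\operatorname{Re}\frac{\xi+z}{\xi-z}=\frac{1-|z|^2}{|\xi-z|^2}$.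
\item[(F4)] \emph{Harnack's inequality.} If $Q\ge0$ is harmonic in $\mathbb{D}$, then $Q(z)\ge Q(0)\frac{1-|z|}{1+|z|}$. This follows from (F3) and $|\xi-z|\le1+|z|$.
\item[(F5)] \emph{Change of variables.} If $f$ is an injective $C^1$ map of an open set $G\subset\mathbb{C}$ with Jacobian $J_f=|f_z|^2-|f_{\bar z}|^2>0$, then $\int_{f(G)}\phi\,dm=\int_G(\phi\circ f)\,J_f\,dm$ for measurable $\phi\ge0$.
\end{itemize}
Throughout, $\omega=\frac{1+z}{1-z}$ is the conformal map of $\mathbb{D}$ onto the right half-plane, and $k(z)=z/(1-z)^2$ is the Koebe function. We use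
\begin{equation}\label{eq:cayley}
z=\frac{\omega-1}{\omega+1},\qquad \frac{4z}{1-z}=2\omega-2,\qquad k=\frac{\omega^2-1}{4},\qquad \frac{zk'}{k}=\omega .
\end{equation}
Since $\omega^2$ maps $\mathbb{D}$ conformally onto $\mathbb{C}\setminus(-\infty,0]$, the function $k$ maps $\mathbb{D}$ conformally onto $\mathbb{C}\setminus(-\infty,-\frac14]$.

\section{Modulus, argument, and the mapping $f_0$}\label{sec:f0}

\subsection*{Logarithmic derivatives}
Let $f=zh\overline{g}$ with $h,g$ analytic, zero-free, and $h(0)=g(0)=1$. Put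
\[
A=1+\frac{zh'}{h}=\frac{zf_z}{f},\qquad B=\frac{zg'}{g}=\overline{\Big(\frac{\bar zf_{\bar z}}{f}\Big)} .
\]
These are analytic in $\mathbb{D}$, with $A(0)=1$ and $B(0)=0$, and they determine $h$ and $g$ because of the normalization. Equation \eqref{eq:lh} is equivalent to $B=\mu A$, which forces $\mu(0)=0$.

The modulus and the argument of $f$ are each carried by an analytic function: $|f|=|zhg|$, and $f=\psi|g|^2$ with $\psi=zh/g$, so that $\arg f=\arg\psi$. The logarithmic derivatives are
\[
\frac{z(zhg)'}{zhg}=A+B,\qquad \frac{z\psi'}{\psi}=A-B .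
\]
The dilatation couples the two. If $B=\mu A$ with $\mu\in\mathcal{B}$, put $T=\frac{1-\mu}{1+\mu}$. Then
\begin{equation}\label{eq:T}
A-B=T\,(A+B),\qquad T(0)=1,\qquad \operatorname{Re}T=\frac{1-|\mu|^2}{|1+\mu|^2}>0,\qquad\operatorname{Re}\frac1T>0 .
\end{equation}

The class $\mathcal{S}_{Lh}$ is invariant under rotation. If $f\in\mathcal{S}_{Lh}$, then $e^{-i\alpha}f(e^{i\alpha}z)=z\,h(e^{i\alpha}z)\overline{g(e^{i\alpha}z)}$ is injective and has the data $A(e^{i\alpha}z)$, $B(e^{i\alpha}z)$, $\mu(e^{i\alpha}z)$.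

\subsection*{A criterion for univalence}
A domain containing $0$ is \emph{starlike} if it contains the segment from $0$ to each of its points. When $\psi$ is a conformal map onto such a domain, $f$ can be studied one ray at a time.

\begin{lemma}\label{lem:star}
Let $f=zh\overline{g}$ be as above, with $B=\mu A$ and $\mu\in\mathcal{B}$, and suppose that $\psi=zh/g$ maps $\mathbb{D}$ conformally onto a starlike domain. For $\varphi\in\mathbb{R}$ let $z(s)=\psi^{-1}(se^{i\varphi})$, where $s$ runs over the interval $(0,s_\varphi)$ of all $s>0$ with $se^{i\varphi}\in\psi(\mathbb{D})$. Then $f(z(s))$ has argument $\varphi$,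
\begin{equation}\label{eq:ray}
s\,\frac{d}{ds}\log|f(z(s))|=\operatorname{Re}\frac{1}{T(z(s))}>0,
\end{equation}
and $f\in\mathcal{S}_{Lh}$.
\end{lemma}

\begin{proof}
The argument is $\varphi$ because $f=\psi|g|^2$. Logarithmic differentiation of $\psi(z(s))=se^{i\varphi}$ gives $(A-B)\,z'(s)/z(s)=1/s$. Since $|f|=|zhg|$,
\[
\frac{d}{ds}\log|f(z(s))|=\operatorname{Re}\Big[(A+B)\frac{z'(s)}{z(s)}\Big]=\frac1s\operatorname{Re}\frac{A+B}{A-B},
\]
and \eqref{eq:T} gives \eqref{eq:ray}. If $f(z_1)=f(z_2)\ne0$, then $\psi(z_1)$ and $\psi(z_2)$ have the same argument $\varphi$, so $z_j=z(s_j)$; as $|f(z(s))|$ is strictly increasing, $s_1=s_2$. Finally $f$ vanishes only at $0$, so $f$ is injective.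
\end{proof}

\begin{example}\label{ex:two}
Two members of $\mathcal{S}_{Lh}$ omit $-1/4$ for different reasons. The first is $k$, with $\psi=k$ and $\mu=0$. The second is $\ell(z)=z/|1-z|^2$, with $h=g=1/(1-z)$, $\psi=z$, $A=\frac1{1-z}$, $B=\frac{z}{1-z}$ and $\mu=z$; it lies in $\mathcal{S}_{Lh}$ by Lemma~\ref{lem:star}. Both take negative values only on $(-1,0)$, where $k(-r)=\ell(-r)=-r/(1+r)^2$. In both cases $r\frac{d}{dr}\log|f(-r)|=\frac{1-r}{1+r}$. For $k$ this factor comes from $\psi$, and for $\ell$ it is $\operatorname{Re}(1/T)$ and comes from $\mu$.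
\end{example}

\subsection*{Where $e^{-2}$ comes from}
The two effects in Example~\ref{ex:two} can be combined. Keep $\psi=k$ and let $\mu\in\mathcal{B}$ with $\mu(0)=0$ be arbitrary. Then $A-B=\omega$ and $B=\mu A$ give $A=\omega/(1-\mu)$, and since $A-1$ and $B$ vanish at $0$ they define $h$ and $g$. By Lemma~\ref{lem:star} the resulting $f$ is in $\mathcal{S}_{Lh}$. On the negative axis $s=r/(1+r)^2$ and $\frac{ds}{s}=\frac{1-r}{1+r}\frac{dr}{r}$, so \eqref{eq:ray} and (F4) give
\[
r\frac{d}{dr}\log|f(-r)|=\frac{1-r}{1+r}\operatorname{Re}\frac{1}{T(-r)}\ \ge\ \Big(\frac{1-r}{1+r}\Big)^2=1-\frac{4r}{(1+r)^2},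
\]
with equality when $1/T=\omega$, that is, when $\mu=z$. Thus $\log(|f(-r)|/r)$ tends to $0$ as $r\to0$ and has derivative at least $-4/(1+r)^2$, so $|f(-r)|\ge re^{-4r/(1+r)}$, which tends to $e^{-2}$ as $r\to1$. One factor $\frac{1-r}{1+r}$ produces the constant $1/4$, and two produce $e^{-2}$. The choice $\psi=k$, $\mu=z$ is the mapping $f_0$.

\begin{proof}[Proof of Theorem~\ref{thm:ext}(a)]
For $h_0$ and $g_0$ we compute
\[
A=1+\frac{z}{1-z}+\frac{2z}{(1-z)^2}=\frac{1+z}{(1-z)^2},\qquad B=-\frac{z}{1-z}+\frac{2z}{(1-z)^2}=\frac{z(1+z)}{(1-z)^2}.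
\]
Hence $\mu=z\in\mathcal{B}$, and $\psi=zh_0/g_0=k$ maps $\mathbb{D}$ onto a starlike domain. By Lemma~\ref{lem:star}, $f_0\in\mathcal{S}_{Lh}$, and $f_0$ maps the $k$-preimage of each ray into the same ray, with modulus increasing continuously from $0$. It remains to find the supremum of the modulus $|f_0|=|z|e^{2\operatorname{Re}\omega-2}$ on each such curve.

Let $\varphi\in(-\pi,\pi)$. Then $s_\varphi=\infty$ and $\omega^2=1+4se^{i\varphi}$ with $\operatorname{Re}\omega>0$, so $\omega/(2\sqrt{s})\to e^{i\varphi/2}$ as $s\to\infty$. Since $\cos(\varphi/2)>0$, we get $\operatorname{Re}\omega\to\infty$ and $z\to1$. Thus $|f_0|\to\infty$ and the whole ray is covered. For $\varphi=\pi$ the curve is $z=-r$, $0<r<1$, and $|f_0(-r)|=re^{-4r/(1+r)}$ increases to $e^{-2}$. Hence $f_0(\mathbb{D})=\mathbb{C}\setminus(-\infty,-e^{-2}]$.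
\end{proof}

In particular $d(f_0)=e^{-2}$, and both inequalities in \eqref{eq:growth} are equalities for $f_0$ at $z=-r$. The value $d=1$ is attained by $f(z)=z$.

\section{The covering theorem}\label{sec:cover}

For a general $f\in\mathcal{S}_{Lh}$ we have no information on $\psi$, so the computation of Section~\ref{sec:f0} is not available. We discard the argument of $f$ and use only two properties: $f$ is injective, and $\log|f(z)/z|$ is harmonic. The first enters through a topological lemma.

\begin{lemma}\label{lem:top}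
Let $f:\mathbb{D}\to\mathbb{C}$ be continuous and injective with $f(0)=0$, and let $\Omega=f(\mathbb{D})$.
\begin{itemize}
\item[(i)] If $0<r<1$ and $|f|\ge\rho>0$ on $|z|=r$, then $f(\{|z|<r\})\supset\{|w|<\rho\}$.
\item[(ii)] If $\Omega\ne\mathbb{C}$, then $0<d(f)<\infty$, and $\{|w|<\rho\}\subset\Omega$ if and only if $\rho\le d(f)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $E=\{|w|<\rho\}$ and $U=E\cap f(\{|z|<r\})$. The set $U$ is open by (F1) and contains $0$. No point of the circle $|z|=r$ is mapped into $E$, so $U=E\cap f(\{|z|\le r\})$, which is closed in $E$ because $f(\{|z|\le r\})$ is compact. As $E$ is connected, $U=E$.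

(ii) The set $\Omega$ is open, contains $0$ and is not $\mathbb{C}$, so $\partial\Omega$ is a nonempty closed set not containing $0$. Hence $0<d<\infty$ for $d=d(f)$, and some $w_0\in\partial\Omega$ has $|w_0|=d$. The disk $\{|w|<d\}$ is connected, meets $\Omega$ and misses $\partial\Omega$, so it lies in $\Omega$. A larger disk contains $w_0$, which is not in the open set $\Omega$.
\end{proof}

\subsection*{A model case}
Let $c>0$ and ask whether a continuous injective $f$ can have the modulus
\[
|f(z)|=|z|\exp(c\operatorname{Re}\omega-c).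
\]
On $|z|=r$ the function $\operatorname{Re}\omega=(1-r^2)/|1-z|^2$ is smallest at $z=-r$, so the minimum of $|f|$ on that circle is
\[
\rho(r)=|f(-r)|=re^{-2cr/(1+r)},\qquad \frac{r\rho'(r)}{\rho(r)}=1-\frac{2cr}{(1+r)^2}.
\]
The last expression tends to $1-\frac c2$ as $r\to1$. If $c>2$, then $\rho$ is decreasing near $1$, so there are $r_0<r_1<1$ with $\rho(r_1)<\rho(r_0)$. By Lemma~\ref{lem:top}(i) the value $f(-r_1)$ is also taken in the disk $|z|<r_0$, which contradicts injectivity. So $c\le2$, and $c=2$ is realized by $f_0$.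

In this example $e^{-c}=\lim_{r\to1}\rho(r)$ plays the role of $d$, and $\log|f/z|+c=c\operatorname{Re}\omega$ is a positive harmonic function with value $c$ at $0$. In general we define $c$ by $d=e^{-c}$ and show that $Q=\log|f/z|+c$ is still nonnegative. Harnack's inequality then says that the minimum of $Q$ on each circle is at least what it is in the model.

\begin{proposition}\label{prop:core}
Let $b>0$ and let $f:\mathbb{D}\to\mathbb{C}$ be continuous and injective with $f(0)=0$. Suppose that $\log|f(z)|=b\log|z|+u(z)$ for $z\ne0$, where $u$ is harmonic in $\mathbb{D}$ and $u(0)=0$. Then $f(\mathbb{D})\ne\mathbb{C}$. Write $d(f)=e^{-c}$ and $Q=u+c$. Then $Q\ge0$ in $\mathbb{D}$,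
\begin{equation}\label{eq:sandwich}
c\,\frac{1-r}{1+r}\ \le\ \min_{|z|=r}Q(z)\ \le\ b\log\frac1r\qquad(0<r<1),
\end{equation}
and $0\le c\le2b$.
\end{proposition}

\begin{proof}
Let $\Omega=f(\mathbb{D})$. By (F1), $f^{-1}:\Omega\to\mathbb{D}$ is continuous, so the preimage of a compact set $K\subset\Omega$ is a compact subset of $\mathbb{D}$. Thus $f(z)\notin K$ when $|z|$ is close to $1$. Note also that $u\ge\log|f|$ on $\mathbb{D}\setminus\{0\}$, because $b\log|z|<0$.

\emph{The image is not the plane.} If $\Omega=\mathbb{C}$, take $K=\{|w|\le e\}$. Then $u>1$ near $\partial\mathbb{D}$, and (F2) gives $u(0)\ge1$, which is false. So Lemma~\ref{lem:top}(ii) applies and $c$ is a real number.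

\emph{Positivity.} Let $d=d(f)$ and $0<\eta<d$. The compact disk $K=\{|w|\le d-\eta\}$ lies in $\Omega$ by Lemma~\ref{lem:top}(ii). Hence near $\partial\mathbb{D}$ we have $Q\ge\log|f|+c>\log(1-\eta/d)$, and by (F2) $Q\ge\log(1-\eta/d)$ in $\mathbb{D}$. Letting $\eta\to0$ gives $Q\ge0$, and in particular $c=Q(0)\ge0$.

\emph{The two bounds.} The left inequality in \eqref{eq:sandwich} is (F4). For the right one, let $\rho=\min_{|z|=r}|f|>0$. By Lemma~\ref{lem:top}(i) the disk $\{|w|<\rho\}$ lies in $\Omega$, so $\rho\le d$ by part (ii). On $|z|=r$ we have $Q=\log(|f|/d)+b\log\frac1r$, so $\min Q=\log(\rho/d)+b\log\frac1r\le b\log\frac1r$.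

\emph{Comparison at the boundary.} Both ends of \eqref{eq:sandwich} vanish at $r=1$. Divide by $1-r$ and let $r\to1$. Since $\log(1/r)/(1-r)\to1$, we obtain $c/2\le b$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cover}]
Since $h$ and $g$ are zero-free, $u=\log|hg|$ is harmonic in $\mathbb{D}$ with $u(0)=0$, and $\log|f|=\log|z|+u$. Proposition~\ref{prop:core} with $b=1$ gives $0\le c\le2$, that is, $e^{-2}\le d\le1$, and Lemma~\ref{lem:top}(ii) gives $f(\mathbb{D})\supset\{|w|<e^{-2}\}$. For $|z|=r\in(0,1)$ the left inequality in \eqref{eq:sandwich} yields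
\[
\log|f(z)|=\log r-c+Q(z)\ \ge\ \log r-\frac{2cr}{1+r}\ \ge\ \log r-\frac{4r}{1+r}.
\]
Since $e^{-2cr/(1+r)}=d^{\,2r/(1+r)}$, this is \eqref{eq:growth}. The last assertion is Lemma~\ref{lem:top}(i) with $\rho=re^{-4r/(1+r)}$.
\end{proof}

\begin{proof}[Proof of the covering statement in Theorem~\ref{thm:beta}]
Here $|f|=|z|^{b}|hg|$. As $b>0$, the map $f$ is continuous at $0$, and Proposition~\ref{prop:core} applies with $u=\log|hg|$. It gives $d(f)\ge e^{-2b}$, and Lemma~\ref{lem:top}(ii) concludes.
\end{proof}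

\begin{remark}
Equation \eqref{eq:lh} was not used in this section. Injectivity was used throughout, and for mappings $zh\overline{g}$ it cannot be dropped. Take $h=g=e^{Mz/2}$ with $M>1$, so that $f(z)=ze^{M\operatorname{Re}z}$. This map takes negative values only on $(-1,0)$, where $|f(-r)|=re^{-Mr}\le1/(eM)$. It therefore omits points of modulus arbitrarily close to $1/(eM)$, and it is not injective because $re^{-Mr}$ is not monotone on $(0,1)$.
\end{remark}

\section{Uniqueness of the extremal mapping}\label{sec:unique}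

If the first and last members of \eqref{eq:growth} agree at some $z\ne0$, then so do the second and last, which forces $d(f)=e^{-2}$. So Theorem~\ref{thm:ext}(b) concerns maps with $d(f)=e^{-2}$. We first determine $|f|$ and then $\mu$.

\subsection*{The modulus}
The inequality $c\le2$ came from a limit $r\to1$, so $c=2$ does not give equality in Harnack's inequality at any point of $\mathbb{D}$. We need a form of (F4) whose gain survives the limit. The gain is measured by how far the Herglotz measure is from a point mass.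

\begin{lemma}\label{lem:mod}
Let $f=zh\overline{g}\in\mathcal{S}_{Lh}$ with $d(f)=e^{-2}$. Then there is $\alpha\in\mathbb{R}$ with $h(e^{i\alpha}z)\,g(e^{i\alpha}z)=e^{4z/(1-z)}$.
\end{lemma}

\begin{proof}
Let $Q=\log|hg|+2\ge0$ as in Proposition~\ref{prop:core}, let $\nu$ be its measure in (F3), and let $\zeta=\int\xi\,d\nu(\xi)$, so $|\zeta|\le1$. For $|z|=r$ and $|\xi|=1$ we have $|\xi-z|^2=1+r^2-2\operatorname{Re}(\xi\bar z)\le(1+r)^2$, hence
\[
\frac{(1+r)^2}{|\xi-z|^2}=1+\frac{2r+2\operatorname{Re}(\xi\bar z)}{|\xi-z|^2}\ \ge\ 1+\frac{2r+2\operatorname{Re}(\xi\bar z)}{(1+r)^2}.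
\]
Integrate against $\nu$ and use $\operatorname{Re}(\zeta\bar z)\ge-r|\zeta|$:
\[
Q(z)=2\,\frac{1-r}{1+r}\int\frac{(1+r)^2}{|\xi-z|^2}\,d\nu(\xi)\ \ge\ 2\,\frac{1-r}{1+r}\Big(1+\frac{2r\,(1-|\zeta|)}{(1+r)^2}\Big).
\]
By \eqref{eq:sandwich} the right side is at most $\log\frac1r$. Dividing by $1-r$ and letting $r\to1$ gives $1+\frac12(1-|\zeta|)\le1$, so $\zeta=e^{i\alpha}$ for some $\alpha$. Then $\int\big(1-\operatorname{Re}(e^{-i\alpha}\xi)\big)\,d\nu(\xi)=0$ with an integrand that is positive except at $\xi=e^{i\alpha}$, so $\nu$ is the point mass at $e^{i\alpha}$. Therefore $Q(e^{i\alpha}z)=2\operatorname{Re}\omega$, and $\log|hg|(e^{i\alpha}z)=\operatorname{Re}\frac{4z}{1-z}$ by \eqref{eq:cayley}. The analytic functions $\log(hg)(e^{i\alpha}z)$ and $\frac{4z}{1-z}$ have the same real part and vanish at $0$, so they coincide.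
\end{proof}

\subsection*{The dilatation}
The modulus does not in general determine a member of $\mathcal{S}_{Lh}$: the maps $k$ and $\ell$ of Example~\ref{ex:two} have the same modulus. Nor does equation \eqref{eq:lh} suffice. If $hg=e^{4z/(1-z)}$, then
\begin{equation}\label{eq:AplusB}
A+B=1+\frac{4z}{(1-z)^2}=\omega^2,
\end{equation}
and every $\mu\in\mathcal{B}$ with $\mu(0)=0$ gives a log-harmonic mapping with $|f|=|f_0|$, through $A=\omega^2/(1+\mu)$ and $B=\mu A$. For instance $\mu=0$ gives $ze^{4z/(1-z)}$. Injectivity has to be used again, in a way that sees the argument of $f$.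

The idea is to count how often $f$ winds around the origin near the boundary point $z=1$. Write $\omega=x+iy$. Since $\log|f|=2x-2+\log|z|$, for large $x$ the vertical line $\operatorname{Re}\omega=x$ is mapped close to the circle $|w|=e^{2x-2}$. Along this line
\[
d\arg f=\operatorname{Im}\Big[(A-B)\frac{dz}{z}\Big]=\operatorname{Im}\Big[T\,\frac{2\omega^2}{\omega^2-1}\,d\omega\Big]\approx2\operatorname{Re}T\,dy .
\]
An injective map should go around at most once, which suggests $\int_{\mathbb{R}}\operatorname{Re}T\,dy\le\pi$. We shall see that this integral is always at least $\pi$, with equality only for $\mu=z$. Because the image curve is only close to a circle, the proof replaces the line by a strip and the angle by the area $dm(w)/|w|^2=d\log|w|\,d\arg w$.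

\begin{lemma}\label{lem:dil}
Let $f=zh\overline{g}\in\mathcal{S}_{Lh}$ with $hg=e^{4z/(1-z)}$. Then $f=f_0$.
\end{lemma}

\begin{proof}
\emph{The integral of $\operatorname{Re}T$ on vertical lines.} Here the hypothesis $\mu\in\mathcal{B}$ enters: by \eqref{eq:T}, $T$ has a representation (F3) with a probability measure $\sigma$. We regard functions of $z$ as functions of $\omega=x+iy$, $x>0$. Each $\xi\in\partial\mathbb{D}\setminus\{1\}$ is $\xi=\frac{it-1}{it+1}$ for a unique $t\in\mathbb{R}$, and $|1-\xi|^2=4/(1+t^2)$. Clearing denominators,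
\[
\frac{\xi+z}{\xi-z}=\frac{(it-1)(\omega+1)+(\omega-1)(it+1)}{(it-1)(\omega+1)-(\omega-1)(it+1)}=\frac{1-it\omega}{\omega-it}.
\]
The real part of $(1-it\omega)\overline{(\omega-it)}=(1+ty-itx)\big(x-i(y-t)\big)$ is $x(1+ty)-tx(y-t)=x(1+t^2)$, so
\[
\operatorname{Re}\frac{\xi+z}{\xi-z}=\frac{x(1+t^2)}{x^2+(y-t)^2},\qquad\int_{\mathbb{R}}\operatorname{Re}\frac{\xi+z}{\xi-z}\,dy=\pi(1+t^2)=\frac{4\pi}{|1-\xi|^2}.
\]
For $\xi=1$ the kernel is $\omega$, its real part is $x$, and the last formula holds with both sides $+\infty$. By Tonelli's theorem, for every $x>0$,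
\begin{equation}\label{eq:I}
\int_{\mathbb{R}}\operatorname{Re}T(x+iy)\,dy=\pi I,\qquad I=\int\frac{4}{|1-\xi|^2}\,d\sigma(\xi)\in[1,\infty].
\end{equation}
The integrand defining $I$ exceeds $1$ except at $\xi=-1$, so $I=1$ only if $\sigma$ is the point mass at $-1$.

\emph{The Jacobian.} From the definitions of $A$ and $B$, then \eqref{eq:T} and \eqref{eq:AplusB},
\[
\frac{J_f}{|f|^2}=\frac{|A|^2-|B|^2}{|z|^2}=\frac{\operatorname{Re}\big[(A+B)\overline{(A-B)}\big]}{|z|^2}=\frac{|\omega|^4\operatorname{Re}T}{|z|^2}>0\qquad(z\ne0).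
\]
Also $\frac{dz}{z}=\frac{2\,d\omega}{\omega^2-1}$, so $\frac{dm(z)}{|z|^2}=\frac{4\,dx\,dy}{|\omega^2-1|^2}$.

\emph{The area comparison.} Let $N>1$ and let $G_N\subset\mathbb{D}\setminus\{0\}$ correspond to the strip $N<x<N+1$. On $G_N$,
\[
1>|z|^2=1-\frac{4x}{(x+1)^2+y^2}\ \ge\ \Big(\frac{x-1}{x+1}\Big)^2\ \ge\ \Big(\frac{N-1}{N+1}\Big)^2 .
\]
With $\varepsilon_N=\log\frac{N+1}{N-1}$, the formula $\log|f|=2x-2+\log|z|$ shows that $f(G_N)$ lies in the annulus $2N-2-\varepsilon_N<\log|w|<2N$, whose measure with respect to $dm(w)/|w|^2$ is $2\pi(2+\varepsilon_N)$. On the strip, $|\omega|\ge N$ and $|\omega^2-1|\le|\omega|^2+1$ give $|\omega|^2/|\omega^2-1|\ge N^2/(N^2+1)$. Since $f$ is injective, (F5) and \eqref{eq:I} yield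
\[
2\pi(2+\varepsilon_N)\ \ge\ \int_{G_N}\frac{J_f}{|f|^2}\,dm=\int_N^{N+1}\!\!\int_{\mathbb{R}}\frac{4|\omega|^4}{|\omega^2-1|^2}\operatorname{Re}T\,dy\,dx\ \ge\ 4\Big(\frac{N^2}{N^2+1}\Big)^2\pi I .
\]
Letting $N\to\infty$ gives $I\le1$.

\emph{Conclusion.} Hence $\sigma$ is the point mass at $-1$, so $T=\frac{1-z}{1+z}$ and $\mu=\frac{1-T}{1+T}=z$. Then $A=\frac{A+B}{1+\mu}=\frac{1+z}{(1-z)^2}$ and $B=zA$. These are the functions $A,B$ of $f_0$, so $h=h_0$ and $g=g_0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ext}(b)]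
Let $d(f)=e^{-2}$ and take $\alpha$ from Lemma~\ref{lem:mod}. The rotation $e^{-i\alpha}f(e^{i\alpha}z)$ belongs to $\mathcal{S}_{Lh}$ and satisfies the hypothesis of Lemma~\ref{lem:dil}, so it equals $f_0(z)$. Replacing $z$ by $e^{-i\alpha}z$ gives $f(z)=e^{i\alpha}f_0(e^{-i\alpha}z)$.
\end{proof}

\section{Sharpness for a general exponent}\label{sec:beta}

It remains to exhibit a univalent log-harmonic mapping of the form in Theorem~\ref{thm:beta} that omits a point of modulus $e^{-2b}$. We want to raise the modulus of $f_0$ to the power $b$ while keeping injectivity, so we compose $f_0$ with $\Phi(w)=w|w|^{2\beta}$, $\Phi(0)=0$. In logarithmic coordinates $\Phi$ is the real-linear map $W\mapsto W+2\beta\operatorname{Re}W$, which preserves harmonicity.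

\begin{proof}[Proof of the sharpness statement in Theorem~\ref{thm:beta}]
On the circle $|w|=\rho>0$ the map $\Phi$ is multiplication by the constant $\rho^{2\beta}$, of modulus $\rho^{b-1}$, so $\Phi$ maps this circle bijectively onto the circle of radius $\rho^b$. As $b>0$, the map $\rho\mapsto\rho^b$ is a bijection of $(0,\infty)$, and $\Phi$ is a bijection of $\mathbb{C}$. Hence $f=\Phi\circ f_0=f_0|f_0|^{2\beta}$ is injective and omits $\Phi(-e^{-2})$, a point of modulus $e^{-2b}$.

\emph{Form.} Let $H=\log h_0$ and $G=\log g_0$, both vanishing at $0$. Then $\log|f_0|=\log|z|+\operatorname{Re}(H+G)$ and $2\beta\operatorname{Re}(H+G)=\beta(H+G)+\overline{\bar\beta(H+G)}$. Therefore $f=z|z|^{2\beta}h_1\overline{g_1}$ with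
\[
h_1=\exp\big(H+\beta(H+G)\big),\qquad g_1=\exp\big(G+\bar\beta(H+G)\big),
\]
which are analytic, zero-free, and equal to $1$ at $0$.

\emph{Dilatation.} Let $A=1+zH'=\frac{1+z}{(1-z)^2}$ and $B=zG'=zA$ be the data of $f_0$, so that $1+zH'+zG'=A+B=(1+z)A$. Using $|z|^{2\beta}=\exp(\beta\log z+\beta\,\overline{\log z})$ locally on $\mathbb{D}\setminus\{0\}$, we find
\begin{align*}
\frac{zf_z}{f}&=1+\beta+\frac{zh_1'}{h_1}=A+\beta(A+B)=\big(1+\beta(1+z)\big)A,\\
\overline{\Big(\frac{\bar zf_{\bar z}}{f}\Big)}&=\bar\beta+\frac{zg_1'}{g_1}=B+\bar\beta(A+B)=\big(z+\bar\beta(1+z)\big)A .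
\end{align*}
The terms $|\beta|^2|1+z|^2$ cancel in
\[
|1+\beta(1+z)|^2-|z+\bar\beta(1+z)|^2=1-|z|^2+2\operatorname{Re}\big[\beta(1+z)-\beta z(1+\bar z)\big]=b\,(1-|z|^2),
\]
and the result is positive in $\mathbb{D}$. So $1+\beta(1+z)$ is zero-free in $\mathbb{D}$, the function
\[
\mu_1(z)=\frac{z+\bar\beta(1+z)}{1+\beta(1+z)}
\]
belongs to $\mathcal{B}$, and $f$ satisfies \eqref{eq:lh} on $\mathbb{D}\setminus\{0\}$ with $\mu=\mu_1$. Thus $f$ is a univalent log-harmonic mapping of the required form, and no radius larger than $e^{-2b}$ is possible.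
\end{proof}

\begin{thebibliography}{9}
\bibitem{LP} ZhiHong Liu and Saminathan Ponnusamy, \emph{On univalent log-harmonic mappings}, arXiv:1905.10551 (2019).
\end{thebibliography}
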